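\title{Real-rooted Wronskians need not admit real-rooted flags}

\begin{abstract}
Let $V$ be a $d$-dimensional space of real polynomials whose Wronskian has all its zeros in an interval $I$. We answer a question from a paper of Karp and Purbhoo: must $V$ have a basis $(f_1,\dots,f_d)$ such that each Wronskian of $f_1,\dots,f_i$ has all its zeros in $I$? The answer is no. There is a two-dimensional space with Wronskian $70u^4(u-1)^4$ in which every nonzero polynomial has a non-real zero, and such a basis exists for all $V$ exactly when $d=1$ or $I$ has at most one point. For $d=2$ a basis exists in degree at most $3$; in degree $4$ it exists for $I=\mathbb{R}$ but can fail to exist for compact $I$; in degree $5$ it can fail to exist for $I=\mathbb{R}$. A basis also exists when $V$ is a hyperplane in the space of polynomials of degree at most $n$.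
\end{abstract}

\section{The question and the results}\label{sec:intro}

For $f_1,\dots,f_i\in\mathbb{R}[u]$ let
\[
\operatorname{Wr}(f_1,\dots,f_i)=\det\bigl[f_j^{(k-1)}(u)\bigr]_{k,j=1}^{i}
\]
be their Wronskian. It is a nonzero polynomial exactly when $f_1,\dots,f_i$ are linearly independent (Lemma~\ref{lem:orders}). A change of basis multiplies it by a nonzero constant, so for a finite-dimensional space $V\subseteq\mathbb{R}[u]$ the Wronskian $\operatorname{Wr}(V)$ of a basis is defined up to a scalar, and its zeros are well defined. We write $\mathcal{P}_n$ for the space of real polynomials of degree at most $n$.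

Let $I\subseteq\mathbb{R}$ be an interval; a single point and the empty set are allowed. A polynomial is \emph{$I$-rooted} if it is nonzero and all its complex zeros lie in $I$, and \emph{real-rooted} if it is $\mathbb{R}$-rooted. Nonzero constants are $I$-rooted for every $I$, and a product is $I$-rooted if and only if each factor is. A basis $(f_1,\dots,f_d)$ of $V$ is \emph{$I$-adapted} if $\operatorname{Wr}(f_1,\dots,f_i)$ is $I$-rooted for $1\le i\le d$. This depends only on the flag of subspaces $\operatorname{span}(f_1,\dots,f_i)$. The following question comes from \cite{KP}.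

\begin{quote}
\emph{If $\operatorname{Wr}(V)$ is $I$-rooted, does $V$ have an $I$-adapted basis?}
\end{quote}

The zeros of $\operatorname{Wr}(V)$ are the points where $V$ degenerates. For real $a$, the determinant vanishes at $a$ exactly when its columns are dependent there, that is, when some nonzero $f\in V$ vanishes at $a$ to order at least $d=\dim V$. The question asks whether a space that degenerates only in $I$ can be built one dimension at a time through spaces that degenerate only in $I$.

There is an equivalent form for differential operators. Put $W_0=1$, $W_i=\operatorname{Wr}(f_1,\dots,f_i)$ and $L_iy=\operatorname{Wr}(f_1,\dots,f_i,y)/W_i$. Then $L_i$ is a monic operator of order $i$ with rational coefficients that kills $f_1,\dots,f_i$, and it is the only one, because $W_i\neq0$. Since $L_{i-1}f_i=W_i/W_{i-1}$, the operator $(\partial-v_i)L_{i-1}$ with $v_i=W_i'/W_i-W_{i-1}'/W_{i-1}$ has the same property, so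
\[
L_d=(\partial-v_d)\cdots(\partial-v_1),\qquad v_1+\dots+v_i=W_i'/W_i .
\]
The operator $L_d$ depends only on $V$, and its singular points are the zeros of $\operatorname{Wr}(V)$. The basis is $I$-adapted if and only if all poles of all $v_i$ lie in $I$. So the question is whether an operator with polynomial kernel and singular points in $I$ factors into first-order operators with singular points in $I$.

For $d=1$ there is nothing to prove. For $d=2$ an $I$-adapted basis exists if and only if $V$ contains an $I$-rooted polynomial $f_1$, since any completion $(f_1,f_2)$ has Wronskian $\operatorname{Wr}(V)$. The first case is easy.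

\begin{example}\label{ex:quadratic}
Let $V\subseteq\mathcal{P}_2$ be two-dimensional with $I$-rooted Wronskian. If $\operatorname{Wr}(V)$ has a zero $a\in I$, some nonzero element of $V$ vanishes to order $2$ at $a$, so $(u-a)^2\in V$. Otherwise $\operatorname{Wr}(V)$ is constant. For a basis $g,f$ with $\deg g<\deg f$, the polynomial $gf'-g'f$ has degree $\deg f+\deg g-1$, so $\deg g=0$. In both cases $V$ contains an $I$-rooted polynomial.
\end{example}

In this example the zeros of the Wronskian hand us elements of $V$ whose zeros sit at the same points. One may hope that this persists, and guess that the answer is yes. It does persist in low degree, in codimension one, and when the Wronskian has a single zero, but not in general.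

\begin{theorem}\label{thm:main}
Let $g=7u^2-7u+2$, $f=u^5(2u^2-7u+7)$ and $V=\operatorname{span}(f,g)$. Then $\operatorname{Wr}(g,f)=70\,u^4(u-1)^4$, but every nonzero element of $V$ has a non-real zero. Hence the answer to the question is no, for $d=2$ and $I=[0,1]$: the condition on $\operatorname{Wr}(f_1)=f_1$ already fails.
\end{theorem}

\begin{theorem}\label{thm:dI}
Let $d\ge1$ and let $I\subseteq\mathbb{R}$ be an interval. Every $d$-dimensional $V\subseteq\mathbb{R}[u]$ with $I$-rooted Wronskian has an $I$-adapted basis if and only if $d=1$ or $I$ has at most one point. If $d\ge2$ and $I$ has at least two points, there is a $d$-dimensional $V$ with $I$-rooted Wronskian that does not even have an $\mathbb{R}$-adapted basis.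
\end{theorem}

\begin{theorem}\label{thm:deg}
Let $I$ be an interval, and let $V$ denote a two-dimensional subspace of $\mathcal{P}_n$.
\begin{enumerate}
\item[(a)] If $n\le3$ and $\operatorname{Wr}(V)$ is $I$-rooted, then $V$ contains an $I$-rooted polynomial.
\item[(b)] If $n\le4$ and $\operatorname{Wr}(V)$ is real-rooted, then $V$ contains a real-rooted polynomial. For $n=4$ and every compact $I$ with nonempty interior, there is a $V$ with $I$-rooted Wronskian that contains no $I$-rooted polynomial.
\item[(c)] For $n\ge5$ there is a $V$ with real-rooted Wronskian that contains no real-rooted polynomial.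
\end{enumerate}
\end{theorem}

\begin{proposition}\label{prop:codim}
Let $V\subset\mathcal{P}_n$ have dimension $n$ and $I$-rooted Wronskian. Then $V$ has an $I$-adapted basis.
\end{proposition}

For $d=2$ the object to study is the rational function $R=f/g$, whose finite critical points are the zeros of the Wronskian when $f$ and $g$ are coprime. In the three counterexamples of Section~\ref{sec:monotone} this function is monotone where it matters: on $\mathbb{R}$ in degrees $7$ and $5$, and on $I$ only in degree $4$. Section~\ref{sec:dI} carries the failure to every dimension. Section~\ref{sec:tree} attaches to $R$ a tree on $\deg R$ vertices and reads the positive parts of Theorem~\ref{thm:deg} from its shape. Section~\ref{sec:codim} treats hyperplanes.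

\section{Identities, orders and degrees}\label{sec:prelim}

\begin{lemma}\label{lem:ident}
The following identities hold in $\mathbb{R}[u]$.
\begin{enumerate}
\item[(i)] $\operatorname{Wr}(pf_1,\dots,pf_i)=p^i\operatorname{Wr}(f_1,\dots,f_i)$.
\item[(ii)] $\operatorname{Wr}(1,u,\dots,u^{m-1},h_1,\dots,h_s)=0!\,1!\cdots(m-1)!\;\operatorname{Wr}\bigl(h_1^{(m)},\dots,h_s^{(m)}\bigr)$.
\item[(iii)] If $\lambda(u)=\alpha u+\beta$, then $\operatorname{Wr}(f_1\circ\lambda,\dots,f_i\circ\lambda)=\alpha^{\binom i2}\operatorname{Wr}(f_1,\dots,f_i)\circ\lambda$.
\item[(iv)] For $a\in\mathbb{R}$ and integers $e_1,\dots,e_i\ge0$,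
\[
\operatorname{Wr}\bigl((u-a)^{e_1},\dots,(u-a)^{e_i}\bigr)=\prod_{j<k}(e_k-e_j)\cdot(u-a)^{e_1+\dots+e_i-\binom i2}.
\]
\end{enumerate}
\end{lemma}

\begin{proof}
(i) By the Leibniz rule, the matrix for $pf_1,\dots,pf_i$ is the matrix for $f_1,\dots,f_i$ multiplied on the left by a lower triangular matrix with $p$ on the diagonal. (ii) The matrix is block upper triangular, and its upper left block is triangular with diagonal $0!,\dots,(m-1)!$. (iii) Row $k$ acquires the factor $\alpha^{k-1}$. (iv) The $(k,j)$ entry is $e_j(e_j-1)\cdots(e_j-k+2)\,(u-a)^{e_j-k+1}$. Take $(u-a)^{e_j}$ out of column $j$ and $(u-a)^{1-k}$ out of row $k$. The remaining entry is a monic polynomial of degree $k-1$ in $e_j$, so row operations give the Vandermonde determinant.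
\end{proof}

By (iii), an invertible affine change of variable carries a space with $I$-rooted Wronskian, together with its $I$-rooted elements and its real-rooted elements, to a space of the same kind for the image interval.

\begin{lemma}\label{lem:orders}
Let $\dim V=d\ge1$ and $a\in\mathbb{R}$. The nonzero elements of $V$ have exactly $d$ different degrees $n_1<\dots<n_d$ and exactly $d$ different orders of vanishing $e_1<\dots<e_d$ at $a$. The elements of degree at most $n_i$ form a subspace of dimension $i$, and those of order at least $e_i$ form a subspace of dimension $d-i+1$. Moreover $\operatorname{Wr}(V)\ne0$, and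
\[
\deg\operatorname{Wr}(V)=\sum n_i-\binom d2,\qquad \operatorname{ord}_a\operatorname{Wr}(V)=\sum e_i-\binom d2 .
\]
\end{lemma}

\begin{proof}
The subspace $V\cap\mathcal{P}_{k-1}$ is the kernel of the coefficient of $u^k$ on $V\cap\mathcal{P}_k$. So the dimension of $V\cap\mathcal{P}_k$ grows from $0$ to $d$ in steps of at most one, and it grows at $k$ exactly when $k$ is a degree. The same argument, with the coefficient of $(u-a)^k$ on the elements of order at least $k$, applies to orders. Take elements $f_j$ of order $e_j$; they form a basis. Expand them in powers of $u-a$, and expand the Wronskian by multilinearity and Lemma~\ref{lem:ident}(iv). The lowest terms of the $f_j$ contribute a nonzero multiple of $(u-a)^{\sum e_i-\binom d2}$, and every other choice of terms contributes a multiple of a higher power. For the degree, use a basis with degrees $n_j$ and the highest terms.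
\end{proof}

\section{Monotone pencils}\label{sec:monotone}

Up to a scalar, the nonzero elements of $\operatorname{span}(f,g)$ are $g$ and the polynomials $f-cg$ with $c\in\mathbb{R}$. Where $g\neq0$, the zeros of $f-cg$ solve $f/g=c$. If $f/g$ is monotone there is at most one solution, and the Wronskian bounds its multiplicity.

\begin{lemma}\label{lem:mono}
Let $f,g\in\mathbb{R}[u]$, let $W=\operatorname{Wr}(g,f)=gf'-g'f$ be nonzero, and let $J$ be an interval on which $g$ has no zero and $W\ge0$. Then for each $c\in\mathbb{R}$ the polynomial $f-cg$ has at most one zero $x$ in $J$, and its multiplicity is $1+\operatorname{ord}_xW$.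
\end{lemma}

\begin{proof}
On $J$ the function $R=f/g$ has derivative $W/g^2$, which is nonnegative with finitely many zeros. So $R$ is strictly increasing and takes the value $c$ at most once. Since $g(x)\neq0$, the multiplicity of $x$ as a zero of $f-cg$ is its multiplicity as a zero of $R-c$, and this is one more than the order of $R'=W/g^2$ at $x$.
\end{proof}

Thus, if $\mu$ is the largest multiplicity of a zero of $W$ in $J$, no $f-cg$ of degree greater than $\mu+1$ is $J$-rooted, and $g$ is not $J$-rooted unless it is constant. Throughout this section $w=u^2$.

\subsection*{Degree four}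
By Theorem~\ref{thm:deg}(a), a two-dimensional counterexample needs degree at least $4$, and degree $4$ suffices.

\begin{proof}[Proof of the second assertion of Theorem~\ref{thm:deg}(b)]
Let $f=u^3+2u$ and $g=u^4+18u^2+5$, so $g>0$ on $\mathbb{R}$. With $f'=3w+2$ and $g'=u(4w+36)$,
\begin{align*}
W&=(3w+2)(w^2+18w+5)-w(w+2)(4w+36)\\
&=(3w^3+56w^2+51w+10)-(4w^3+44w^2+72w)\\
&=-w^3+12w^2-21w+10=-(w-1)^2(w-10).
\end{align*}
The zeros of $W$ are $\pm1$, each double, and $\pm\sqrt{10}$, each simple. On $I=[-\sqrt{10},\sqrt{10}]$ we have $W\ge0$ and $\mu=2$. For $c\neq0$ the polynomial $f-cg$ has degree $4>\mu+1$, so it is not $I$-rooted. For $c=0$, $f=u(u^2+2)$ has the zeros $\pm i\sqrt2$, and $g$ has no real zero. An affine change of variable carries $I$ to any compact interval with nonempty interior.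
\end{proof}

The candidates suggested by Example~\ref{ex:quadratic} are the elements with a multiple zero at a zero of $W$. At $u=1$ we have $f/g=1/8$, and
\begin{equation}\label{eq:quartic}
g-8f=u^4-8u^3+18u^2-16u+5=(u-1)^3(u-5).
\end{equation}
This element is real-rooted, but its fourth zero has left $I$. It could do so along the real line because $W$ changes sign at $\sqrt{10}$ and $f/g$ then returns to the value $1/8$.

\subsection*{Degrees seven and five}
To exclude real-rooted elements by Lemma~\ref{lem:mono} we take $J=\mathbb{R}$. Then $g$ must have no real zero and all zeros of $W$ must have even multiplicity. The choice $\deg g=2$, $\deg f=3$ fails: $W$ has degree $4$, so it has a zero $x$ of multiplicity at least $2$, and the cubic $f-cg$ that vanishes at $x$ is a multiple of $(u-x)^3$. The degree of $f$ must exceed $\mu+1$.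

One way to achieve this keeps $\deg g=2$ and takes $\deg f=7$, so that $\deg W=8$, and places four zeros of $W$ at $0$ and four at $1$. It is enough to ask that $f=u^5h$ with $h$ quadratic and that $(u-1)^5$ divide $f-g$. These are five homogeneous linear conditions on the six coefficients of $g$ and $h$. The polynomials of Theorem~\ref{thm:main} solve them, and the resulting $g$ has no real zero.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
We claim that
\[
f-g=2u^7-7u^6+7u^5-7u^2+7u-2=(u-1)^5(2u^2+3u+2).
\]
With $(u-1)^5=u^5-5u^4+10u^3-10u^2+5u-1$, the coefficients of $u^7,u^6,\dots,u^0$ in the product are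
\[
2,\quad 3-10,\quad 2-15+20,\quad -10+30-20,\quad 20-30+10,\quad -20+15-2,\quad 10-3,\quad -2,
\]
that is, $2,-7,7,0,0,-7,7,-2$. Let $W=gf'-g'f$. It is divisible by $u^4$ because $u^5$ divides $f$. It equals $\operatorname{Wr}(g,f-g)$, so it is divisible by $(u-1)^4$. Its degree is at most $8$, and its coefficient of $u^8$ is $7\cdot14-14\cdot2=70$. Hence $W=70u^4(u-1)^4\ge0$ on $\mathbb{R}$, and $\mu=4$. The discriminant of $g$ is $49-56<0$, so both zeros of $g$ are non-real. By Lemma~\ref{lem:mono}, $f-cg$ has at most one real zero, of multiplicity at most $5$; as its degree is $7$, it has a non-real zero.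
\end{proof}

A second way spreads eight zeros of $W$ over four double zeros, so that $\mu+1=3$, with $\deg g=4$ and $\deg f=5$.

\begin{proof}[Proof of Theorem~\ref{thm:deg}(c)]
Since $\mathcal{P}_5\subseteq\mathcal{P}_n$, we may take $n=5$. Let $f=12u^5-12u^3+5u$ and $g=4u^4-36u^2+135$. Then
\begin{align*}
gf'&=(4w^2-36w+135)(60w^2-36w+5)\\
&=240w^4-2304w^3+9416w^2-5040w+675,\\
g'f&=w(16w-72)(12w^2-12w+5)=192w^4-1056w^3+944w^2-360w,
\end{align*}
and therefore
\[
W=48w^4-1248w^3+8472w^2-4680w+675=3(4w^2-52w+15)^2 .
\]
The roots $w=(13\pm\sqrt{154})/2$ of $4w^2-52w+15$ are distinct, and positive because $154<13^2$. So $W$ has four distinct zeros in $u$, all real and double, and $W\ge0$ on $\mathbb{R}$. The discriminant of $4w^2-36w+135$ is $1296-2160<0$, so $g$ has no real zero. By Lemma~\ref{lem:mono}, the quintic $f-cg$ has at most one real zero, of multiplicity at most $3$, so it is not real-rooted.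
\end{proof}

\section{All dimensions and all intervals}\label{sec:dI}

We prove Theorem~\ref{thm:dI}. For $d=1$ every basis is $I$-adapted, since $f_1=\operatorname{Wr}(V)$ up to a scalar.

\subsection*{Intervals with at most one point}
Here $\operatorname{Wr}(V)=C(u-a)^N$ for a real $a$, with $a\in I$ if $N>0$. The degree of the Wronskian equals its order at $a$, and we show that this forces $V$ to be spanned by powers of $u-a$. In the notation of Lemma~\ref{lem:orders} we have $\sum e_i=\sum n_i$. The elements of degree at most $n_i$ form a space of dimension $i$. Its $i$ orders at $a$ belong to $\{e_1,\dots,e_d\}$ and are at most $n_i$, because the order of a nonzero polynomial does not exceed its degree. So $e_i\le n_i$ for all $i$, and then $e_i=n_i$ for all $i$. The subspaces of $V$ given by degree at most $e_i$ and by order at least $e_i$ have dimensions $i$ and $d-i+1$, which add up to more than $d$. They share a nonzero element, which must be a multiple of $(u-a)^{e_i}$.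

Thus $f_i=(u-a)^{e_i}$, $1\le i\le d$, is a basis, and by Lemma~\ref{lem:ident}(iv) each $\operatorname{Wr}(f_1,\dots,f_i)$ is a nonzero constant times a power of $u-a$. If $N>0$, then $a\in I$ and the basis is $I$-adapted. If $N=0$, then $\sum e_i=\binom d2$ forces $e_i=i-1$, and all these Wronskians are constant.

\subsection*{Intervals with two points}
Let $a<b$ be points of $I$. We construct, for each $d\ge2$, a space $V_d$ of dimension $d$ with $I$-rooted Wronskian and no $\mathbb{R}$-adapted basis. For $V_2$ take the space of Theorem~\ref{thm:main} with $u$ replaced by $(u-a)/(b-a)$; its Wronskian vanishes only at $a$ and $b$.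

The natural way to add a dimension is to integrate. By Lemma~\ref{lem:ident}(ii), the space $\{F:F'\in V_{d-1}\}$ has the same Wronskian as $V_{d-1}$, and a basis that begins with $1$ differentiates to a basis of $V_{d-1}$ with the same partial Wronskians. The difficulty is that an adapted basis need not begin with a constant: after two integrations the space contains every $u-c$. We therefore multiply by a polynomial $q$ before integrating, chosen so that the constants are the only real-rooted elements. The choice of $q$ rests on the following consequence of Rolle's theorem.

\begin{lemma}\label{lem:rolle}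
If $F$ is real-rooted and nonconstant, every multiple zero of $F'$ is a zero of $F$.
\end{lemma}

\begin{proof}
Let $F$ have degree $m$ and distinct zeros $x_1<\dots<x_r$. The zeros of $F'$ at the points $x_k$ have total multiplicity $m-r$, and Rolle's theorem gives a zero in each of the $r-1$ gaps $(x_k,x_{k+1})$. This accounts for $m-1=\deg F'$ zeros. So there are no others, and the zeros in the gaps are simple.
\end{proof}

Let $d\ge3$, and let $D$ be the largest degree of an element of $V_{d-1}$. Since $I$ contains $[a,b]$, we can choose $a_0<a_1<\dots<a_{D+1}$ in $I$. Put
\[
q=\prod_{j=0}^{D+1}(u-a_j)^2,\qquad V_d=\{F\in\mathbb{R}[u]:F'\in qV_{d-1}\}.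
\]
Differentiation maps $V_d$ onto $qV_{d-1}$ with kernel the constants, so $\dim V_d=d$. Let $(1,F_2,\dots,F_d)$ be a basis of $V_d$, and write $F_j'=qg_j$. Then $(g_2,\dots,g_d)$ is a basis of $V_{d-1}$, and Lemma~\ref{lem:ident}(i),(ii) give
\begin{equation}\label{eq:lift}
\operatorname{Wr}(1,F_2,\dots,F_i)=\operatorname{Wr}(qg_2,\dots,qg_i)=q^{i-1}\operatorname{Wr}(g_2,\dots,g_i),\qquad 2\le i\le d .
\end{equation}
For $i=d$ this shows that $\operatorname{Wr}(V_d)$ is $I$-rooted.

Every real-rooted $F\in V_d$ is constant. Suppose instead that $F'=qg$ with $0\neq g\in V_{d-1}$. Each $a_j$ is a multiple zero of $F'$, which is the reason for the squares in $q$, so $F(a_j)=0$ by Lemma~\ref{lem:rolle}. By Rolle's theorem $F'$ vanishes somewhere in each interval $(a_j,a_{j+1})$, $0\le j\le D$, and $q$ has no zero there. So $g$ has $D+1$ distinct zeros, although $g\ne0$ and $\deg g\le D$.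

Now suppose that $V_d$ has an $\mathbb{R}$-adapted basis. Its first element is real-rooted, hence constant, and we scale it to $1$. By \eqref{eq:lift}, each $\operatorname{Wr}(g_2,\dots,g_i)$ is a factor of a real-rooted polynomial, so $(g_2,\dots,g_d)$ is an $\mathbb{R}$-adapted basis of $V_{d-1}$. This contradicts the inductive hypothesis and completes the proof of Theorem~\ref{thm:dI}. \qed

\section{The tree of a pencil}\label{sec:tree}

This section proves Theorem~\ref{thm:deg}(a) and the first assertion of (b).

\subsection*{From a pencil to a rational function}
Let $p$ be the greatest common divisor of the elements of $V$, and write $V=pV_1$. Then $\operatorname{Wr}(V)=p^2\operatorname{Wr}(V_1)$, so if $\operatorname{Wr}(V)$ is $I$-rooted, both $p$ and $\operatorname{Wr}(V_1)$ are, and $p$ times an $I$-rooted element of $V_1$ is an $I$-rooted element of $V$. We may therefore assume that $V=\operatorname{span}(f,g)$ with $f,g$ coprime, and that $n=\max(\deg f,\deg g)$. Example~\ref{ex:quadratic} settles $n\le2$. The construction below works for every $n\geq2$; its only hypothesis is that $W=\operatorname{Wr}(g,f)$ is real-rooted.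

Regard $R=f/g$ as a holomorphic map of the Riemann sphere $\widehat{\mathbb{C}}$ to itself. It is an open map. At each point $z$ it has the form $t\mapsto t^m$ in suitable local coordinates; $m\geq1$ is the \emph{local degree}, and $z$ is \emph{critical} if $m\ge2$. The local degrees at the points of any fiber $R^{-1}(c)$ add up to $n$. At a finite point $x$ the local degree is $1+\operatorname{ord}_xW$, because $R'=W/g^2$ where $g\ne0$, and $(1/R)'=-W/f^2$ at the zeros of $g$, where $f\ne0$. So the finite critical points are the zeros of $W$, and all critical points lie on the circle $\mathbb{RP}^1=\mathbb{R}\cup\{\infty\}$. Also $R(\mathbb{RP}^1)\subseteq\mathbb{RP}^1$ and $R(\bar z)=\overline{R(z)}$.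

For $c\in\mathbb{R}$ the zeros of $f-cg$ are the finite points of $R^{-1}(c)$, and the zeros of $g$ are the finite points of $R^{-1}(\infty)$. So we need $c\in\mathbb{RP}^1$ with $R^{-1}(c)\subseteq\mathbb{RP}^1$ for (b), and with $R^{-1}(c)\subseteq I\cup\{\infty\}$ for (a). Let $H$ and $H^-$ be the open upper and lower half planes, $\overline H=H\cup\mathbb{RP}^1$, and
\[
\Gamma=R^{-1}(\mathbb{RP}^1)\cap H .
\]
By conjugation symmetry, the fiber over $c\in\mathbb{RP}^1$ is real if and only if $c\notin R(\Gamma)$. We must show that $R(\Gamma)$ does not cover the circle.

\begin{example}\label{ex:cubic}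
Let $R=u^3-3u$, with critical points $\pm1$ and $\infty$. Since $\operatorname{Im}R(x+iy)=y(3x^2-y^2-3)$, the set $\Gamma$ consists of two arcs $\gamma_\pm$ of the hyperbola $y^2=3x^2-3$, running from $\pm1$ to $\infty$. They cut $H$ into three regions. On the hyperbola $R=-8x^3+6x$, so $R(\gamma_+)=(-\infty,-2)$ and $R(\gamma_-)=(2,\infty)$. The two arcs bound a common region, their images are disjoint open arcs of $\mathbb{RP}^1$, and the values $\pm2,\infty$ at the endpoints are missed by both. This is the mechanism of the proof. For $I=[-1,1]$ only $c=\infty$ serves in (a): $u^3-3u-c$ has a zero greater than $1$ if $c>-2$, and a zero less than $-1$ if $c<2$.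
\end{example}

We first describe $\Gamma$ near the real line.

\begin{lemma}\label{lem:local}
Let $x\in\mathbb{RP}^1$ have local degree $m$. There is a neighborhood $N$ of $x$ such that $N\cap\Gamma$ consists of $m-1$ disjoint arcs ending at $x$, which cut $N\cap H$ into $m$ connected sectors, each arc lying in the closure of two consecutive sectors.
\end{lemma}

\begin{proof}
Compose $R$ on both sides with real M\"obius transformations that preserve $H$, so that $x=0$ and $R(x)=0$. Then $R(t)=\pm t^mh(t)$ with $h$ real and $h(0)>0$. The function $s=t\,h(t)^{1/m}$ is a power series with real coefficients and $s'(0)>0$. So it is a local coordinate that commutes with conjugation and preserves the upper side of the real axis. In a small disc $|s|<\varepsilon$ we have $R=\pm s^m$, and $\Gamma$ consists of the radii $\arg s=k\pi/m$, $1\le k\le m-1$.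
\end{proof}

\subsection*{Faces}
The regions in Example~\ref{ex:cubic} matter because $R$ is injective on the closure of each. We prove this in general, using the Jordan curve theorem: if $C\subset\widehat{\mathbb{C}}$ is homeomorphic to a circle, its complement has exactly two components, and $C$ is the boundary of each.

\begin{lemma}\label{lem:faces}
The set $H\setminus\Gamma$ has exactly $n$ components $\Omega_1,\dots,\Omega_n$. Let $D_j$ be the closure of $\Omega_j$ in $\widehat{\mathbb{C}}$ and $\partial D_j=D_j\setminus\Omega_j$. Then $R$ maps $D_j$ homeomorphically onto a closed half plane and $\partial D_j$ onto $\mathbb{RP}^1$. The set $\Omega_j$ is a component of the complement of the Jordan curve $\partial D_j$, and $D_1\cup\dots\cup D_n=\overline H$.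
\end{lemma}

\begin{proof}
Let $U=R^{-1}(H\cup H^-)$. It is disjoint from $\mathbb{RP}^1$, so it contains no critical point, and $U\cap H=H\setminus\Gamma$. The map $R:U\to H\cup H^-$ is a proper local homeomorphism with fibers of $n$ points, hence an $n$-sheeted covering. A covering of a simply connected domain is trivial, so $U$ has $2n$ components, each mapped homeomorphically onto $H$ or $H^-$. Each component lies in $H$ or in $H^-$, and conjugation exchanges the two kinds. So $n$ of them lie in $H$.

Fix $j$, let $E^\circ=R(\Omega_j)$ and $E=E^\circ\cup\mathbb{RP}^1$, and let $\varphi:E^\circ\to\Omega_j$ be the inverse of $R$. For $c\in\mathbb{RP}^1$ and a spherical disc $B_\varepsilon$ of small radius $\varepsilon$ about $c$, let $K_\varepsilon$ be the closure of $\varphi(E^\circ\cap B_\varepsilon)$. The half disc $E^\circ\cap B_\varepsilon$ is connected, so the $K_\varepsilon$ are nested nonempty compact connected sets, and their intersection is nonempty and connected. It lies in the finite set $R^{-1}(c)$, so it is a single point, which we call $\varphi(c)$. The extended map is continuous at $c$: every neighborhood of $\varphi(c)$ contains some $K_\varepsilon$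 by compactness, and $\varphi(E\cap B_\varepsilon)\subseteq K_\varepsilon$. Since $R\circ\varphi$ is the identity on $E$, the map $\varphi$ is injective, hence a homeomorphism from the compact set $E$ onto its image. The image is compact and contains $\Omega_j$ as a dense subset, so it is $D_j$, and $\partial D_j=\varphi(\mathbb{RP}^1)$.

The connected set $\Omega_j$ is open and closed in $\widehat{\mathbb{C}}\setminus\partial D_j$, so it is a component. Finally, $R^{-1}(\mathbb{RP}^1)$ has empty interior because $R$ is open. So $H\setminus\Gamma$ is dense in $\overline H$, and the closed sets $D_j\subseteq\overline{H}$ cover $\overline H$.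
\end{proof}

We call the $D_j$ \emph{faces}. Each face contains exactly one point over each $c\in\mathbb{RP}^1$, and this point lies on $\partial D_j$.

\subsection*{Chords}
The components of $\Gamma$ are called \emph{chords}. Since $H$ contains no critical point, each $z\in\Gamma$ has a neighborhood $N\subset H$ that $R$ maps homeomorphically onto a disc centered at $R(z)$. Then $N\cap\Gamma$ is an arc, contained in one chord, and $N\setminus\Gamma$ consists of two halves, mapped into $H$ and into $H^-$. We call $N$ a \emph{standard neighborhood} of $z$.

\begin{lemma}\label{lem:chords}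
Let $\gamma$ be a chord. Exactly two faces meet $\gamma$, and both contain it. On the boundary of each, $\gamma$ is an open arc with two distinct endpoints, and these are critical points of $R$.
\end{lemma}

\begin{proof}
The two halves of a standard neighborhood $N$ lie in sets $\Omega_j$ and $\Omega_k$, with $j\neq k$ because their images lie in different half planes. Every point of $N\cap\Gamma$ lies on $D_j$ and $D_k$, and on no other face because $N$ meets no other $\Omega_l$. So the pair $\{j,k\}$ is locally constant on $\Gamma$, hence constant on $\gamma$. Also $N\cap\partial D_j\subseteq N\cap\Gamma\subseteq\gamma$, so $\gamma$ is a connected open subset of the circle $\partial D_j$.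

Suppose that $\partial D_j\setminus\gamma$ has at most one point. Then $\partial D_j=\overline\gamma\subseteq\partial D_k$, and the two curves are equal because $R$ maps both bijectively onto $\mathbb{RP}^1$. So $\Omega_j$ and $\Omega_k$ are the two components of the complement of one Jordan curve, and $D_j\cup D_k=\widehat{\mathbb{C}}$. This is impossible, as both faces lie in $\overline H$. Hence $\gamma$ is an open arc with distinct endpoints. An endpoint $x$ lies on $\partial D_j$. If $x\in H$, then $x\in\Gamma$ and $\gamma\cup\{x\}$ is connected, so $x\in\gamma$, which is false. So $x\in\mathbb{RP}^1$, and $x$ is critical because by Lemma~\ref{lem:local} a point of local degree $1$ has a neighborhood disjoint from $\Gamma$.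
\end{proof}

For a chord $\gamma$, the set $J_\gamma=R(\gamma)$ is an open arc of $\mathbb{RP}^1$, and $R(\Gamma)$ is the union of the $J_\gamma$. Injectivity on the boundary of a face gives the only constraint on these arcs that we need.

\begin{lemma}\label{lem:miss}
Let $x$ be an endpoint of a chord $\gamma$. Then $R(x)\notin J_\gamma$, and $R(x)\notin J_{\gamma'}$ for every chord $\gamma'\neq\gamma$ that lies on a common face with $\gamma$.
\end{lemma}

\begin{proof}
If $\gamma$ lies on $D_j$, then $R$ is injective on $\partial D_j\supseteq\gamma\cup\{x\}$, so $R(x)\notin J_\gamma$. If $\gamma'$ also lies on $D_j$, then $J_\gamma\cap J_{\gamma'}=\emptyset$ by injectivity. As $J_{\gamma'}$ is open, it also misses the closure of $J_\gamma$, which contains $R(x)$.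
\end{proof}

\subsection*{The tree}
Lemma~\ref{lem:miss} is useful only when one chord shares a face with every other chord, so we record which chords share faces. Let $G$ be the graph whose vertices are the faces and whose edges are the chords, each chord joining the two faces that contain it.

\begin{lemma}\label{lem:tree}
The graph $G$ is a tree on $n$ vertices. If $D$ is a leaf and $\gamma$ its chord, then $\partial D=\gamma\cup A$, where $A$ is a closed arc of $\mathbb{RP}^1$ with the same endpoints as $\gamma$.
\end{lemma}

\begin{proof}
\emph{$G$ is connected.} For each component of $G$, take the union of the sets $D_j\cap H$ over its vertices. These finitely many sets are nonempty, closed in $H$, and cover $H$. They are disjoint. Indeed, a point of $H\cap D_j\cap D_k$ with $j\ne k$ is not in the open set $\Omega_j$, which misses $\Omega_k$ and hence $D_k$. So it lies on $\partial D_j\cap H\subseteq\Gamma$, on a chord that joins $D_j$ and $D_k$. Since $H$ is connected, there is only one such set.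

\emph{Removing an edge disconnects its ends.} Let $\gamma$ join $D_j$ and $D_k$. Its endpoints are distinct points of $\mathbb{RP}^1$, so the union $C$ of $\gamma$, its endpoints and its complex conjugate is a Jordan curve. Let $N$ be a standard neighborhood of $z\in\gamma$. Both components of $\widehat{\mathbb{C}}\setminus C$ have $z$ on their boundary, so both meet $N\setminus C$, which consists of the two halves of $N$. Hence the halves, and with them $\Omega_j$ and $\Omega_k$, lie in different components. If $\gamma'\neq\gamma$ joins $D_a$ and $D_b$, then $\Omega_a\cup\gamma'\cup\Omega_b$ is connected and misses $C$, so $\Omega_a$ and $\Omega_b$ lie in the same component. So no path from $D_j$ to $D_k$ avoids $\gamma$, and $G$ has no cycle and no multiple edge.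

\emph{Leaves.} A point of $\partial D\cap H$ lies on a chord that meets $D$, hence on $\gamma$. So $A=\partial D\setminus\gamma$, a closed arc with the endpoints of $\gamma$, is contained in $\mathbb{RP}^1$.
\end{proof}

\begin{proof}[Proof of the first assertion of Theorem~\ref{thm:deg}(b)]
Let $n\in\{3,4\}$. A tree on three or four vertices is a star or the path on four vertices. It has an edge $\gamma$ that shares a vertex with every other edge: any edge of a star, the middle edge of the path. Let $x$ be an endpoint of the chord $\gamma$ and $c=R(x)$. By Lemma~\ref{lem:miss}, $c$ lies in no $J_{\gamma'}$, so $c\notin R(\Gamma)$ and $R^{-1}(c)\subseteq\mathbb{RP}^1$.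
\end{proof}

\begin{remark}
The argument applies in any degree when $G$ has such an edge. Of the three trees on five vertices, the star has one, and so has the tree with vertex degrees $3,2,1,1,1$. So the tree of the quintic pencil of Section~\ref{sec:monotone} is the path; there $f,g$ are coprime, since a common factor would divide both the real-rooted $W$ and $g$. The hypothesis on $W$ entered through the absence of critical points in $H$, and it cannot be dropped: $\operatorname{Wr}(u^2+1,u^3+2u)=u^4+u^2+2$ is positive, so by Lemma~\ref{lem:mono} each cubic in this pencil has only one real zero, which is simple.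
\end{remark}

\begin{example}\label{ex:quartictree}
Let $R=(u^3+2u)/(u^4+18u^2+5)$ be the quartic quotient of Section~\ref{sec:monotone}; see Figure~\ref{fig:quartic}. There are four faces and three chords. The reflection $\sigma(u)=-\bar u$ preserves $\Gamma$, because $R$ is odd. On the axis $u=iy$, $y>0$, we have $R=i(2y-y^3)/(y^4-18y^2+5)$, which lies in $\mathbb{RP}^1$ only for $y^2=9-\sqrt{76}$, $2$, $9+\sqrt{76}$, and $\operatorname{Im}R$ changes sign at each of these three points. A chord through one of them is mapped to itself by $\sigma$. An involution of an open arc other than the identity reverses the arc and has one fixed point. So the three points lie on three different chords $\gamma_1,\gamma_2,\gamma_3$, each joining a pair $\pm x$ with $x\in\{1,\sqrt{10}\}$. Going up the axis we cross $\gamma_1,\gamma_2,\gamma_3$ in turn, so $G$ is a path $D_0,D_1,D_2,D_3$ with $\infty\in D_3$. The real arc on $\partial D_3$ contains $\infty$, and $R$ is injective on it, so it does not contain $\sqrt{10}$ in its interior; thus $\gamma_3$ joins $\pm\sqrt{10}$. By Lemma~\ref{lem:local} only one chord ends at $\sqrt{10}$, so $\gamma_1$ and $\gamma_2$ join $\pm1$. The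 proof above, with $x=1$, produces the element \eqref{eq:quartic}, whose zero $5$ is the point over $1/8$ on $D_3$.
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.9]
\draw (-4.2,0) -- (5,0);
\draw (1.3,0) to[out=120,in=0] (0,0.75) to[out=180,in=60] (-1.3,0);
\draw[very thick] (1.3,0) to[out=60,in=0] (0,1.9) to[out=180,in=120] (-1.3,0);
\draw (3.2,0) to[out=90,in=0] (0,3.3) to[out=180,in=90] (-3.2,0);
\fill (-3.2,0) circle (1.5pt) node[below] {$-\sqrt{10}$};
\fill (-1.3,0) circle (1.5pt) node[below] {$-1$};
\fill (1.3,0) circle (1.5pt) node[below] {$1$};
\fill (3.2,0) circle (1.5pt) node[below] {$\sqrt{10}$};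
\fill (4.4,0) circle (1.5pt) node[below] {$5$};
\node at (0,0.33) {$D_0$}; \node at (-0.3,1.35) {$D_1$};
\node at (0,2.6) {$D_2$}; \node at (4.2,1.6) {$D_3$};
\node at (0.7,0.92) {$\gamma_1$}; \node at (1.75,1.35) {$\gamma_2$}; \node at (2.75,2.6) {$\gamma_3$};
\draw (6.8,0) -- node[left] {$\gamma_1$} (6.8,1.1);
\draw[very thick] (6.8,1.1) -- node[left] {$\gamma_2$} (6.8,2.2);
\draw (6.8,2.2) -- node[left] {$\gamma_3$} (6.8,3.3);
\fill (6.8,0) circle (2pt) node[right] {$D_0$};
\fill (6.8,1.1) circle (2pt) node[right] {$D_1$};
\fill (6.8,2.2) circle (2pt) node[right] {$D_2$};
\fill (6.8,3.3) circle (2pt) node[right] {$D_3$};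
\end{tikzpicture}
\caption{Left, not to scale: the curves in the upper half plane on which $R=(u^3+2u)/(u^4+18u^2+5)$ is real or infinite, and the four faces that they bound. Right: the tree with faces as vertices and curves as edges. The fiber of $R$ through the endpoint $1$ of the middle curve is $\{1,5\}$; it is real, but $5$ lies outside the interval spanned by the critical points $\pm1,\pm\sqrt{10}$.}
\label{fig:quartic}
\end{figure}

For part (a) a real fiber is not enough. The real points of a face may lie on an arc through $\infty$, as for $D_3$ in Figure~\ref{fig:quartic}, and such an arc leaves $I$. In degree $3$ the fiber through an endpoint of one chord has only one further point to control, on the opposite leaf, and there are two leaves to choose from.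

\begin{proof}[Proof of Theorem~\ref{thm:deg}(a)]
Let $n=3$. All critical points lie in $I\cup\{\infty\}$. The tree $G$ is a path with faces $D_0,D_1,D_2$, a chord $\gamma_1$ joining $D_0,D_1$ and a chord $\gamma_2$ joining $D_1,D_2$. By Lemma~\ref{lem:tree}, $\partial D_0=\gamma_1\cup A_0$ and $\partial D_2=\gamma_2\cup A_2$, where $A_0,A_2$ are closed arcs of $\mathbb{RP}^1$ whose endpoints are critical points.

\emph{Case $\infty\notin A_2$.} Then $A_2$ is a compact interval with endpoints in $I$, so $A_2\subseteq I$; here we use that $I$ is an interval. Let $x$ be an endpoint of $\gamma_1$ and $c=R(x)$. The point over $c$ in $D_0$ is $x$, and so is the point over $c$ in $D_1$. By Lemma~\ref{lem:miss}, $c\notin J_{\gamma_2}$, so the point over $c$ in $D_2$ lies in $A_2$. The faces cover $\overline H$, so $R^{-1}(c)\cap\overline H\subseteq\{x\}\cup A_2$. In particular the fiber has no point in $H$, hence none in $H^-$, and $R^{-1}(c)\subseteq I\cup\{\infty\}$.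

\emph{Case $\infty\notin A_0$.} Exchange $D_0$ with $D_2$ and $\gamma_1$ with $\gamma_2$.

\emph{Case $\infty\in A_0\cap A_2$.} This is the situation of Example~\ref{ex:cubic}. Let $m\le3$ be the local degree at $\infty$, and take $N$ as in Lemma~\ref{lem:local}. Each sector lies in one $\Omega_j$. Since $\infty\in D_0\cap D_2$, both $\Omega_0$ and $\Omega_2$ meet $N$, so each contains a sector, and $m\ge2$. If $m=2$, the arc between the two sectors lies on a chord that meets $D_0$ and $D_2$, and there is no such chord. So $m=3$, and the fiber over $c=R(\infty)$ is $\{\infty\}$; the corresponding element of $V$ is a nonzero constant.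
\end{proof}

\section{Hyperplanes}\label{sec:codim}

In codimension one the phenomenon of Example~\ref{ex:quadratic} survives in full: the zeros of $\operatorname{Wr}(V)$ supply enough powers of linear forms to span $V$. We first compute the Wronskian of such powers. Their orders of vanishing give a lower bound at each point, and these bounds add up to the largest possible degree.

\begin{lemma}\label{lem:powers}
Let $z_1,\dots,z_r$ be distinct real numbers and $k_1,\dots,k_r\ge0$ integers with $1\le s=\sum k_j\le N$. Then the $s$ polynomials $(u-z_j)^{N-k}$, $0\le k<k_j$, are linearly independent, and their Wronskian is a nonzero constant times $\prod_j(u-z_j)^{k_j(N-s+1)}$.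
\end{lemma}

\begin{proof}
Let $X\subseteq\mathcal{P}_N$ be their span. We find $\dim X$ by counting the linear functionals $\ell$ on $\mathcal{P}_N$ that vanish on $X$. To $\ell$ assign the polynomial
\[
c_\ell(z)=\ell\bigl((u-z)^N\bigr)=\sum_{b=0}^{N}\binom Nb\ell(u^b)(-z)^{N-b}.
\]
The map $\ell\mapsto c_\ell$ is an isomorphism onto the polynomials in $z$ of degree at most $N$, and
\[
c_\ell^{(k)}(z)=(-1)^k\frac{N!}{(N-k)!}\,\ell\bigl((u-z)^{N-k}\bigr).
\]
So $\ell$ vanishes on $X$ if and only if $\prod_j(z-z_j)^{k_j}$ divides $c_\ell$. Such $c_\ell$ form a space of dimension $N+1-s$, and therefore $\dim X=s$.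

The $s$ orders of $X$ at $z_j$ include $N-k_j+1,\dots,N$, whose sum is $k_jN-\binom{k_j}2$. The other $s-k_j$ orders are distinct nonnegative integers, with sum at least $\binom{s-k_j}2$. Lemma~\ref{lem:orders} and the identity $\binom s2=\binom{k_j}2+k_j(s-k_j)+\binom{s-k_j}2$ give
\[
\operatorname{ord}_{z_j}\operatorname{Wr}(X)\ge k_jN-2\binom{k_j}2-k_j(s-k_j)=k_j(N-s+1).
\]
These bounds add up to $s(N-s+1)$. The $s$ degrees of $X$ are distinct and at most $N$, so $\deg\operatorname{Wr}(X)\le sN-2\binom s2=s(N-s+1)$. Hence all bounds are attained, and there are no other zeros.
\end{proof}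

\begin{proof}[Proof of Proposition~\ref{prop:codim}]
Write $\operatorname{Wr}(V)=C\prod_j(u-z_j)^{m_j}$ with distinct $z_j\in I$, and let $N=\sum m_j$.

\emph{Powers in $V$.} The $n$ orders of $V$ at $z_j$ lie in $\{0,\dots,n\}$, so exactly one number $n-m$ is missing; this is where codimension one is used. By Lemma~\ref{lem:orders}, the order of $\operatorname{Wr}(V)$ at $z_j$ is $\binom{n+1}2-(n-m)-\binom n2=m$, so $m=m_j$. The elements of $V$ of order greater than $n-m_j$ then form a space of dimension $m_j$. It is contained in the span of the $m_j$ polynomials $(u-z_j)^{n-k}$, $0\le k<m_j$, so it equals this span, and these polynomials lie in $V$. Likewise exactly one number $m_\infty\in\{0,\dots,n\}$ is not a degree of $V$, and $N=\binom{n+1}2-m_\infty-\binom n2=n-m_\infty$. All of $0,\dots,m_\infty-1$ are degrees, so $1,u,\dots,u^{m_\infty-1}$ lie in $V$.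

\emph{The basis.} We have found $m_\infty+N=n$ elements of $V$. List $1,u,\dots,u^{m_\infty-1}$ first, and then the $(u-z_j)^{n-k}$ in any order in which $k$ increases for each fixed $j$. For $i\le m_\infty$ the Wronskian of the first $i$ elements is a nonzero constant by Lemma~\ref{lem:ident}(iv). For $i=m_\infty+s$ with $1\le s\le N$, the first $i$ elements are the monomials and the $(u-z_j)^{n-k}$ with $0\le k<k_j$, for some $k_j\le m_j$ with $\sum k_j=s$. The $m_\infty$-th derivative of $(u-z_j)^{n-k}$ is a nonzero multiple of $(u-z_j)^{N-k}$, since $k<N$. By Lemmas~\ref{lem:ident}(ii) and~\ref{lem:powers}, the Wronskian of the first $i$ elements is a nonzero constant times $\prod_j(u-z_j)^{k_j(N-s+1)}$, which is $I$-rooted. For $i=n$ the Wronskian is nonzero, so the list is a basis of $V$, and it is $I$-adapted.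
\end{proof}

\begin{thebibliography}{1}
\bibitem{KP} Steven N. Karp and Kevin Purbhoo, \emph{Universal Pl\"ucker coordinates for the Wronski map and positivity in real Schubert calculus}, arXiv:2309.04645 (2023).
\end{thebibliography}
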